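# Extending a Cantor system so that every full orbit outside it is dense

## A guess of "no", tested on one point, two fixed points and a swap

Take a surjective continuous map $f$ on a Cantor set $X$. We would like to place $X$ inside a larger Cantor set $\hat X$, and to extend $f$ to a map $\hat f$ of $\hat X$, so that every point of $\hat X$ outside $X$ has an orbit that fills all of $\hat X$. The orbit should still fill $\hat X$ if we look only at every second moment, or every third, or every $m$-th. Is this possible for every $f$?

The answer one would first guess is no. The map $f$ may be the identity, so that $X$ is a crowd of unrelated fixed points, and one orbit must visit all of them, since it must be dense. The map $f$ may permute pieces of $X$ with period $2$; an orbit of $\hat f^2$ that comes close to one piece must then follow it for a long time, and it seems that the parity is locked. And $f$ may fail to be injective. Before testing this guess, let us fix the terms.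

**Definition (system, invariant set).** A dynamical system $(Y,g)$ is a compact metric space $Y$ with a continuous map $g\colon Y\to Y$. A set $A\subseteq Y$ is $g$-invariant if $g(A)=A$. (Equality is required, not only inclusion.) We write $\mathbb N=\{1,2,3,\dots\}$.

**Definition (full orbit, inverse limit).** A full orbit of $x\in Y$ is a sequence $\bar x=(x_n)_{n\in\mathbb Z}$ in $Y$ with $x_0=x$ and $g(x_n)=x_{n+1}$ for all $n\in\mathbb Z$. The set of all full orbits is the inverse limit $\varprojlim(Y,g)$. It is a closed subset of the compact space $Y^{\mathbb Z}$, hence compact.

**Definition (orbit closures of powers).** For $m\in\mathbb N$ and $\bar x\in\varprojlim(Y,g)$, let $\overline{\mathcal O}_{g^m}(\bar x)$ be the closure in $Y$ of $\{x_{km}:k\in\mathbb Z\}$.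

When $g$ is not injective, a point can have many full orbits. For example, let $Y=\{1,2,3,\dots\}\cup\{\infty\}$ be the one-point compactification of the positive integers, with $g(\infty)=\infty$, $g(1)=1$ and $g(n)=n-1$ for $n\ge2$. The point $1$ has the constant full orbit, and for each $r\ge0$ the full orbit with $x_n=1$ for $n\ge -r$ and $x_{-r-k}=1+k$ for $k\ge 0$. These are all: if some $x_n\neq1$ with $n<0$, then the sequence must pass through $2$ just before it reaches $1$, and everything earlier is forced. For the third definition, let $g$ swap two points $\alpha,\beta$. Then $\overline{\mathcal O}_{g}(\bar x)=\{\alpha,\beta\}$ for each full orbit, but $\overline{\mathcal O}_{g^2}(\bar x)=\{x_0\}$.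

The question, posed by Leobardo Fernández, Chris Good and Mate Puljiz in "Almost Minimal Systems and Periodicity in Hyperspaces", arXiv:1602.03127 (2016), is this. Let $(X,f)$ be a system on the Cantor set with $f$ surjective. Is there always a system $(\hat X,\hat f)$ on the Cantor set and an embedding $i\colon X\to\hat X$ such that

* (a) $\hat f\circ i=i\circ f$;
* (b) $\hat f(i(X))=i(X)$ and $\hat f(\hat X\setminus i(X))=\hat X\setminus i(X)\ne\emptyset$, so that every point of $\hat X\setminus i(X)$ has at least one full orbit;
* (c) for every $m\in\mathbb N$ and every full orbit $\bar x\in\varprojlim(\hat X,\hat f)$ of a point $x_0\in\hat X\setminus i(X)$, we have $\overline{\mathcal O}_{\hat f^m}(\bar x)=\hat X$?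

Two remarks. By (b), if $x_0\notin i(X)$, then the whole full orbit stays outside $i(X)$: forward by invariance of the complement, and backward because $x_n\in i(X)$ with $n<0$ would force $x_0=\hat f^{|n|}(x_n)\in i(X)$. So (c) says that $\hat X\setminus i(X)$ contains dense sets, and the closed set $i(X)$ is nowhere dense. Also, surjectivity is not a convenience: (a) and (b) give $i(f(X))=\hat f(i(X))=i(X)$, so $f(X)=X$.

Conditions (a)–(c) make sense for every nonempty compact metric $X$, so we test the guess on finite sets, where everything can be done by hand.

**Test 1: one point.** We work in $\{0,1\}^{\mathbb Z}$ with the left shift $\sigma$, $(\sigma y)_n=y_{n+1}$, and let the fixed point be the zero sequence $0^\infty$. Put $W_0=1$ and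
$$W_{n+1}=W_n\,0^{s_n}\,W_n\,0^{s_n}\,W_n,\qquad s_n\ge n+1 .$$
Place $W_0$ at coordinate $0$, and place each $W_{n+1}$ so that its middle copy of $W_n$ is the one already placed. This defines $w\in\{0,1\}^{\mathbb Z}$. Let $\hat Y$ be the closure of $\{\sigma^kw:k\in\mathbb Z\}$. It contains $0^\infty$, because the blocks of zeros are arbitrarily long.

Let $y\in\hat Y$ with $y\ne0^\infty$. Every $1$ in $w$ lies in a copy of $W_n$, for each $n$; passing to a limit, every $1$ in $y$ also lies in a copy of $W_n$, for each $n$. A nonempty open set $V\subseteq\hat Y$ contains some $\sigma^pw$, and membership in $V$ is guaranteed by a finite window of $\sigma^pw$, which is part of some $W_N$. As $W_N$ occurs in $y$, some shift of $y$ is in $V$. So the full $\sigma$-orbit of $y$ is dense, and for $m=1$ the guess is already wrong.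

For $m=2$ one must be careful. Suppose all $s_n$ are odd. The length of $W_n$ is odd (it is $1$ for $n=0$, and $W_{n+1}$ is longer than $W_n$ by an even number), so copies of $W_n$ inside $W_{n+1}$ start at even distances from each other, and by induction all $1$'s of $w$ are at even coordinates. Then no $\sigma^{2k}w$ has a $1$ at coordinate $1$, although $\sigma^{-1}w$ has one. The set $\{\sigma^{2k}w\}$ misses a nonempty open set, and (c) fails for $m=2$. The cure is to use more copies of $W_n$ and to space them so that their starting points cover all residues modulo $m$. If the spacing is $d_n\equiv1\pmod{(n+1)!}$, then the $j$-th copy starts at $jd_n\equiv j\pmod m$ for every $m\le n+1$. We will do exactly this.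

**Test 2: two fixed points $\alpha,\beta$.** Use three symbols $1,\alpha,\beta$, and separate the copies of $W_n$ by blocks $\alpha^{s_n}$ and also by blocks $\beta^{s_n}$. Two adjacent symbols different from $1$ lie in the same block, so they are equal. Hence the only points of the orbit closure without a $1$ are $\alpha^\infty$ and $\beta^\infty$, both occur, and the argument of Test 1 applies to all other points.

**Test 3: the swap of $\alpha$ and $\beta$.** Separate the copies of $W_n$ by blocks $\alpha\beta\alpha\beta\cdots$ and blocks $\beta\alpha\beta\alpha\cdots$. The points without a $1$ are now the two alternating sequences, and $\sigma$ swaps them. A $\sigma^2$-orbit near one of them stays near it for a long time, as the guess said. But then it meets a $1$, and after a $1$ the next block may start with either phase at either parity. Parity is not locked, because the excursion away from $X$ resets it.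

So the guess fails on all three. It is right about something else. In Test 1, center the window at the last letter of the first $W_n$ of $W_{n+1}$, that is, shift $w$ so that this letter, a $1$, is at coordinate $0$. It is followed by $s_n\ge n+1$ zeros. A limit point $y$ as $n\to\infty$ has $y_0=1$ and $y_k=0$ for all $k\ge1$. This $y$ is not $0^\infty$, yet its forward orbit never has a $1$ at coordinate $1$, so it is not dense. Only the full orbit of $y$ is dense. Theorem 2 below says that this cannot be avoided.

## Two theorems: full orbits can always be made dense, half orbits never

The answer to the question is: yes, always.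

**Theorem 1.** Let $X\ne\emptyset$ be a compact metrizable space and $f\colon X\to X$ a continuous surjection. There are a compact metrizable space $\hat X$ without isolated points, a continuous $\hat f\colon\hat X\to\hat X$ and an embedding $i\colon X\to\hat X$ satisfying (a), (b), (c), and moreover:

* (d) $\hat f$ restricts to a homeomorphism of $\hat X\setminus i(X)$ onto itself, so every point outside $i(X)$ has exactly one full orbit. Also, $\hat f$ is a homeomorphism if and only if $f$ is.
* (e) Every $\hat f$-invariant Borel probability measure is carried by $i(X)$. Hence $h_{top}(\hat f)=h_{top}(f)$.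
* (f) If $X$ is zero-dimensional (for example a Cantor set, or finite), then $\hat X$ is a Cantor set.

The question is the case where $X$ is a Cantor set.

**Theorem 2.** Let $X\neq\emptyset$, and let $(\hat X,\hat f)$, $i$ satisfy (a) and (b), with $\hat X$ compact metric. Then some point of $\hat X\setminus i(X)$ has a non-dense forward orbit, and some full orbit $\bar x$ of a point of $\hat X\setminus i(X)$ has a non-dense negative half $\{x_k:k\le0\}$.

We will use the following textbook facts. The quotient of a compact Hausdorff space by a closed equivalence relation is compact Hausdorff. A Hausdorff continuous image of a compact metrizable space is metrizable. A continuous bijection from a compact space to a Hausdorff space is a homeomorphism. A nonempty compact metrizable space that is zero-dimensional (has a base of clopen sets) and has no isolated points is a Cantor set (Brouwer). For (e): topological entropy is the supremum of the metric entropies over all invariant Borel probability measures (the variational principle).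

## Words with marks, and spacers that follow $f$

We imitate Test 3. The letters different from $1$ are now points of $X$, and between two marks the word must follow $f$.

**Step 1 (the words).** *This step builds finite words in which marks are rare, unmarked stretches are orbit segments of $f$, and copies of earlier words start at all residues.* Letters are elements $(a,u)$ of $X\times\{0,1\}$, and $u$ is called the mark. Fix $x_*\in X$. The only letter of mark $1$ that we ever use is $(x_*,1)$; it plays the role of the symbol $1$ above. Fix a dense sequence $q_1,q_2,\dots$ in $X$, repetitions allowed.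

Let $W_0=(x_*,1)$ and $\ell_0=1$. Given $W_n$ of length $\ell_n$, put $k_n=(n+2)!$ and choose $s_n\in\mathbb N$ with
$$s_n\ge\max(2n+1,\;n\ell_n),\qquad d_n:=\ell_n+s_n\equiv1\pmod{(n+1)!}. \tag{1}$$
This is possible, since we may increase $s_n$ until the congruence holds. Since $f$ is surjective, so is $f^n$, and for $1\le j\le k_n$ we can choose $p_{n,j}\in X$ with $f^n(p_{n,j})=q_j$. Define the *spacer of level $n$*
$$S_{n,j}=\big((f^t(p_{n,j}),0)\big)_{0\le t<s_n}. \tag{2}$$
Its entry at index $n$ is $q_j$, and by $s_n\ge 2n+1$ there are at least $n$ letters of the spacer on each side of this entry. This is the purpose of pulling $q_j$ back by $f^n$: a spacer that started at $q_j$ would show $q_j$ only next to a mark. Finally put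
$$W_{n+1}=W_n\,S_{n,1}\,W_n\,S_{n,2}\,W_n\cdots S_{n,k_n}\,W_n,\qquad \ell_{n+1}=\ell_n+k_nd_n. \tag{3}$$

For instance $k_0=2$, and $s_0=1$ is allowed; then $d_0=2$, $\ell_1=5$, and the marks of $W_1$ are $10101$. Next $k_1=6$, and (1) asks for $s_1\ge\max(3,5)=5$ and $5+s_1$ odd, so $s_1=6$ is allowed; then $d_1=11$ and $\ell_2=5+66=71$. The seven copies of $W_1$ in $W_2$ start at $0,11,22,\dots,66$, at both parities.

We record four properties.

* (W1) $W_n$ begins and ends with a letter of mark $1$. This holds for $W_0$, and $W_{n+1}$ begins and ends with $W_n$.
* (W2) If two consecutive letters $(a,0),(a',0)$ of $W_n$ both have mark $0$, then $a'=f(a)$. Indeed, $W_n$ is built from letters $W_0$ and spacers, and each spacer is preceded and followed by some word $W_k$, which begins and ends with mark $1$ by (W1). So two adjacent unmarked letters lie in one spacer, and (2) gives the claim.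
* (W3) For $N\ge n$, $W_N$ is a concatenation of copies of $W_n$ and spacers of levels $\ge n$, which begins and ends with a copy of $W_n$ and in which consecutive copies of $W_n$ are separated by exactly one spacer. For $N=n$ this is trivial. If it holds for $W_N$, insert it into each $W_N$ in (3) (with $N$ in place of $n$): the new spacers have level $N\ge n$, and each stands between the last $W_n$ of one $W_N$ and the first $W_n$ of the next. Since spacers have mark $0$ throughout, all letters of mark $1$ lie in these copies of $W_n$.
* (W4) $W_n$ occurs in $W_{n+1}$ at the positions $jd_n$, $0\le j\le k_n$. If $m\le n+1$, then $m\mid(n+1)!$, so $jd_n\equiv j\pmod m$ by (1). As $k_n\ge m$, these positions cover all residues modulo $m$.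

## The orbit closure $\hat Y$ and its unmarked part $Z$

**Step 2 (the point $w$).** *This step glues the words into one bi-infinite sequence.* Place $W_0$ at coordinate $0$, so $b_0=c_0=0$. If $W_n$ is placed on $[-b_n,c_n]$, place $W_{n+1}$ so that its second copy of $W_n$, which has position $d_n$ in $W_{n+1}$, is the one already placed. Then $W_{n+1}$ starts at $-b_n-d_n$ and has length $\ell_{n+1}=\ell_n+k_nd_n$, where $\ell_n=b_n+c_n+1$. Hence
$$b_{n+1}=b_n+d_n,\qquad c_{n+1}=c_n+(k_n-1)d_n .$$
Since $k_n\ge2$ and $d_n\ge 1$, both tend to infinity, and we get a point $w\in(X\times\{0,1\})^{\mathbb Z}$ with $w|_{[-b_n,c_n]}=W_n$ for all $n$.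

The decompositions in (W3) of the placed words $W_N$, $N\ge n$, into copies of $W_n$ and spacers are compatible: the one for $W_{N+1}$ restricts to the one for the placed $W_N$. So for each $n$,
$$w\ \text{is a bi-infinite alternating concatenation of copies of } W_n \text{ and single spacers of levels}\ge n, \tag{4}$$
and all marks $1$ of $w$ lie in these copies of $W_n$.

Let $\sigma$ be the left shift on $(X\times\{0,1\})^{\mathbb Z}$, and put
$$\hat Y=\overline{\{\sigma^kw:k\in\mathbb Z\}},\qquad Z=\{(a,u)\in\hat Y:u=0\}.$$
Here points of $\hat Y$ are written $y=(a,u)$ with $a\in X^{\mathbb Z}$ and $u\in\{0,1\}^{\mathbb Z}$. The space $\hat Y$ is compact metrizable, $\sigma$ is a homeomorphism of it onto itself, and $Z$ is closed with $\sigma(Z)=Z$. Since $u_0(w)=1$, we have $w\notin Z$.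

**Step 3 (unmarked stretches follow $f$).** *This step shows that points of $Z$ are full orbits of $f$.* Claim: if $(a,u)\in\hat Y$ and $u_n=u_{n+1}=0$, then $a_{n+1}=f(a_n)$. For $w$, the coordinates $n,n+1$ both lie in a placed $W_N$, and (W2) applies. The condition "$u_n=u_{n+1}=0$ implies $a_{n+1}=f(a_n)$, for all $n$" is shift-invariant. It is also closed, because $\{u_n=u_{n+1}=0\}$ is clopen and $\{a_{n+1}=f(a_n)\}$ is closed. So it holds on all of $\hat Y$. In particular, if $(a,0)\in Z$, then $a_{n+1}=f(a_n)$ for all $n\in\mathbb Z$.

**Step 4 (every mark sits in every $W_n$).** *This step gives points outside $Z$ all the words that occur in $w$.* Claim: if $y=(a,u)\in\hat Y$ and $u_j=1$, then for every $n$ there is an interval $I\ni j$ of length $\ell_n$ with $y|_I=W_n$. For $y=w$ this is the last clause of (4). In general let $y=\lim_r\sigma^{t_r}w$. For large $r$ the point $\sigma^{t_r}w$ has mark $1$ at coordinate $j$, so it equals $W_n$ on an interval of length $\ell_n$ that contains $j$. There are only $\ell_n$ such intervals, so one of them, $I$, occurs for infinitely many $r$. Along these $r$ the restrictions to $I$ are all equal to $W_n$, hence so is the limit.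

**Step 5 (density for all powers).** *This step is the dynamical core of (c).* Claim: if $y\in\hat Y\setminus Z$ and $m\in\mathbb N$, then $\{\sigma^{km}y:k\in\mathbb Z\}$ is dense in $\hat Y$.

Let $V\subseteq\hat Y$ be open and nonempty. It contains some $\sigma^pw$, and there is $L$ such that every $y'\in\hat Y$ which agrees with $\sigma^pw$ on $[-L,L]$ is in $V$. Choose $N\ge m$ with $[p-L,p+L]\subseteq[-b_N,c_N]$. Suppose $W_N$ occurs in $y$ starting at coordinate $h$. Since $W_N$ occurs in $w$ starting at $-b_N$, we have $y_{h+b_N+r}=w_r$ for $r\in[-b_N,c_N]$. With $r=p+l$ and $|l|\le L$, this says that $\sigma^{h+b_N+p}y$ agrees with $\sigma^pw$ on $[-L,L]$. Hence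
$$\sigma^{h+b_N+p}\,y\in V. \tag{5}$$
Since $y\notin Z$, it has a mark $1$ somewhere, so by Step 4 it contains $W_{N+1}$, starting at some coordinate $h'$. Therefore $h$ in (5) can be any of $h'+jd_N$, $0\le j\le k_N$. By (W4) these numbers cover all residues modulo $m$, so we may choose $h$ with $m\mid h+b_N+p$. Then (5) gives a point of $\{\sigma^{km}y\}$ in $V$.

**Step 6 (every $x\in X$ is seen in $Z$).** *This step ensures that $Z$ is large enough to contain a trace of all of $X$.* Claim: for every $x\in X$ there is $(a,0)\in Z$ with $a_0=x$. Fix a metric on $X$. For $r\in\mathbb N$ choose $j_r$ with $q_{j_r}$ within $1/r$ of $x$, and $n_r\ge r$ with $k_{n_r}\ge j_r$. The spacer $S_{n_r,j_r}$ occurs in $W_{n_r+1}$, hence in $w$. By the remark after (2), its entry at index $n_r$ is $q_{j_r}$, with at least $n_r$ spacer letters on each side. So some shift of $w$ has mark $0$ on $[-n_r,n_r]$ and $a_0=q_{j_r}$. By compactness these shifts have a limit point as $r\to\infty$; it has $u=0$ and $a_0=x$.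

## Non-injective $f$: $Z$ consists of full orbits, and must be glued to give $X$

Consider the map
$$\varepsilon\colon Z\to X,\qquad \varepsilon(a,0)=a_0 .$$
It is continuous; it is onto by Step 6; and $\varepsilon\circ\sigma=f\circ\varepsilon$ by Step 3. Suppose $f$ is a homeomorphism. Then $a_n=f^n(a_0)$ for all $n\in\mathbb Z$, so $\varepsilon$ is injective, and $Z$ is a copy of $X$ on which $\sigma$ acts as $f$. In this case $(\hat Y,\sigma)$ already satisfies (a), (b) and (c).

For non-injective $f$ this approach stops. The shift $\sigma$ is injective on $\hat Y$, while (a) would force it to be non-injective on the copy of $X$. No choice of words can repair this, and the reason is visible in Step 3: a point of $Z$ is a full orbit of $f$, not a point of $X$, and $a_0$ does not determine the entries $a_{-1},a_{-2},\dots$ In the example on $\{1,2,\dots\}\cup\{\infty\}$, the point $1$ has infinitely many full orbits. What we have found inside $\hat Y$ is a closed subset of $\varprojlim(X,f)$, which projects onto $X$.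

The way past this point is to glue together those points of $Z$ that have the same zeroth entry, and to glue nothing else. The dynamics respects this gluing, because by Step 3 the entry $a_0$ determines $a_1=f(a_0)$. Outside $Z$ nothing changes.

**Step 7 (the quotient system).** *This step constructs $\hat X$ and $\hat f$.* On $\hat Y$ let
$$R=\{(y,y):y\in\hat Y\}\cup\{((a,0),(a',0))\in Z\times Z:a_0=a_0'\}. \tag{6}$$
This is an equivalence relation whose classes are the fibers of $\varepsilon$ and the single points of $\hat Y\setminus Z$. Both sets in (6) are closed, so $R$ is closed in $\hat Y\times\hat Y$. Hence $\hat X:=\hat Y/R$ is compact Hausdorff, and it is metrizable as a Hausdorff continuous image of $\hat Y$. Let $\pi\colon\hat Y\to\hat X$ be the quotient map. Recall that a set $C\subseteq\hat Y$ is *saturated* if it is a union of $R$-classes; in that case $\pi^{-1}(\pi(C))=C$, so $\pi(C)$ is open (or closed, or clopen) if $C$ is. Any subset of $\hat Y\setminus Z$ is saturated.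

If $(a,0),(a',0)\in Z$ and $a_0=a_0'$, then $a_1=f(a_0)=f(a_0')=a_1'$, so $\sigma(a,0)$ and $\sigma(a',0)$ are again $R$-equivalent. Thus $\pi\circ\sigma$ is constant on $R$-classes, and there is a continuous $\hat f\colon\hat X\to\hat X$ with
$$\hat f\circ\pi=\pi\circ\sigma . \tag{7}$$
It is surjective because $\sigma$ and $\pi$ are.

**Step 8 (the embedding and (a)).** *This step identifies $\pi(Z)$ with $X$.* The map $\varepsilon$ is continuous and onto, and its fibers are exactly the $R$-classes in $Z$. So it induces a bijection $\bar\varepsilon\colon\pi(Z)\to X$ with $\bar\varepsilon\circ\pi|_Z=\varepsilon$. For closed $F\subseteq X$, the set $\bar\varepsilon^{-1}(F)=\pi(\varepsilon^{-1}(F))$ is compact, hence closed, so $\bar\varepsilon$ is continuous. As $\pi(Z)$ is compact and $X$ is Hausdorff, $\bar\varepsilon$ is a homeomorphism. Let $i\colon X\to\pi(Z)\subseteq\hat X$ be its inverse. It is an embedding with $i(X)=\pi(Z)$, and $i(x)=\pi(a,0)$ for any $(a,0)\in Z$ with $a_0=x$.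

For such $(a,0)$, (7) gives $\hat f(i(x))=\pi(\sigma(a,0))$, and the zeroth entry of $\sigma(a,0)$ is $a_1=f(x)$. So $\hat f(i(x))=i(f(x))$, which is (a).

**Step 9 (properties (b) and (d)).** *This step shows that outside $i(X)$ nothing has been changed.* If $V\subseteq\hat Y\setminus Z$ is open, then it is saturated, so $\pi(V)$ is open. As $\pi$ is injective on $\hat Y\setminus Z$, it restricts to a homeomorphism $\hat Y\setminus Z\to\hat X\setminus i(X)$. Since $\sigma(Z)=Z$, $\sigma$ restricts to a homeomorphism of $\hat Y\setminus Z$ onto itself, and by (7) it is conjugate to $\hat f|_{\hat X\setminus i(X)}$. So $\hat f$ restricts to a homeomorphism of $\hat X\setminus i(X)$ onto itself. This set is nonempty, because $w\notin Z$. Moreover $\hat f(i(X))=i(f(X))=i(X)$. This proves (b) and the first part of (d).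

Let $(x_n)$ be a full orbit with $x_0=\pi(y)\notin i(X)$. As noted after the question, all $x_n$ lie outside $i(X)$. Since $\hat f$ is injective there, the orbit is unique, and by (7)
$$x_n=\pi(\sigma^ny)\qquad\text{for all }n\in\mathbb Z. \tag{8}$$

It remains to compare $\hat f$ with $f$. If $f$ is a homeomorphism, then $\hat f$ is injective on $i(X)$ by (a), it is injective on $\hat X\setminus i(X)$, and it maps each of these disjoint sets to itself. So $\hat f$ is injective; it is also onto, hence a homeomorphism by compactness. Conversely, if $\hat f$ is a homeomorphism, then $f$, which is conjugate to $\hat f|_{i(X)}$, is injective and onto, hence a homeomorphism.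

**Step 10 (property (c)).** *This step carries Step 5 to the quotient.* Let $\bar x$ be a full orbit of $x_0=\pi(y)\notin i(X)$, and let $m\in\mathbb N$. Then $y\notin Z$, and by (8) $\{x_{km}:k\in\mathbb Z\}=\pi(\{\sigma^{km}y:k\in\mathbb Z\})$. The set $\{\sigma^{km}y\}$ is dense in $\hat Y$ by Step 5, so its image under the continuous surjection $\pi$ is dense in $\hat X$.

## No isolated points, and a Cantor set when $X$ is zero-dimensional

**Step 11 (no isolated points).** *This step uses only (b) and (c).* The complement of $i(X)$ contains a full orbit that is dense, so it meets every nonempty open set; hence no point of $i(X)$ is isolated. Suppose some $z\notin i(X)$ is isolated, and let $\bar x$ be a full orbit with $x_0=z$. Apply (c) with $m=2$ to the full orbit $(x_{n+1})_{n\in\mathbb Z}$ of $x_1\notin i(X)$. Since $\{z\}$ is open, there is $k$ with $x_{1+2k}=z=x_0$. Here $1+2k\ne0$, because it is odd. So $\hat f^{|1+2k|}(z)=z$: going forward from $x_0$ if $1+2k>0$, and from $x_{1+2k}$ to $x_0$ if $1+2k<0$. Thus $z$ is periodic, and repeating its cycle gives a full orbit of $z$ with finitely many points, all outside $i(X)$. This set is dense by (c) and closed since it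 is finite, so it equals $\hat X$. That contradicts $i(X)\ne\emptyset$.

**Step 12 (property (f)).** *This step shows that the gluing keeps enough clopen sets.* Let $X$ be zero-dimensional. We show that for $\pi(y)\ne\pi(y')$ some clopen set of $\hat X$ contains exactly one of the two points.

First let $y=(a,u)\notin Z$, say $u_j=1$. Since $y\ne y'$, there is a coordinate $k$ with $y_k\neq y_k'$, and since $X\times\{0,1\}$ is zero-dimensional, there is a clopen $G\subseteq X\times\{0,1\}$ with $y_k\in G$ and $y'_k\notin G$. The set
$$C=\{y''=(a'',u'')\in\hat Y:u''_j=1,\ y''_k\in G\}$$
is clopen and misses $Z$, so it is saturated and $\pi(C)$ is clopen. It contains $\pi(y)$ and not $\pi(y')$. The case $y'\notin Z$ is symmetric. In the remaining case $y=(a,0)$ and $y'=(a',0)$ are in $Z$, and $a_0\ne a_0'$. Choose a clopen $G\subseteq X$ with $a_0\in G$ and $a_0'\notin G$. The set $\{(a'',u'')\in\hat Y:a_0''\in G\}$ is clopen, and it is saturated because $R$-equivalent points have the same zeroth $a$-entry. Its image is clopen and contains $\pi(y)$ but not $\pi(y')$.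

In a compact Hausdorff space whose points are separated by clopen sets, the clopen sets form a base. Indeed, let $x\in O$ with $O$ open. For each $v\notin O$ choose a clopen $C_v$ with $x\in C_v\not\ni v$ (taking a complement if needed). The complements of the $C_v$ cover the compact complement of $O$, so finitely many do, and the intersection of the corresponding $C_v$ is a clopen set between $x$ and $O$. Hence $\hat X$ is zero-dimensional. It is also nonempty, compact and metrizable, and it has no isolated points by Step 11. So it is a Cantor set.

At this point (a), (b), (c) are proved with $\hat X$ a Cantor set, and the question is answered affirmatively.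

## Marks have density zero, so no new invariant measures

**Step 13 (property (e)).** *This step shows that a marked letter is seen with frequency zero; here the bound $s_n\ge n\ell_n$ in (1) is used.* Fix $n\ge1$. In the decomposition (4) of $w$, consecutive copies of $W_n$ are separated by a spacer of some level $N\ge n$, whose length is $s_N\ge N\ell_N\ge n\ell_n$. So the starting points of these copies are at least $(n+1)\ell_n$ apart. A copy that meets a given interval of $L$ coordinates starts within a range of $L+\ell_n-1$ consecutive integers. So the interval meets at most
$$\frac{L+\ell_n}{(n+1)\ell_n}+1\le\frac{L}{(n+1)\ell_n}+2$$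
copies. All marks $1$ lie in the copies, and each copy has at most $\ell_n$ of them. Hence
$$\text{an interval of length }L\text{ contains at most }\frac{L}{n+1}+2\ell_n\text{ marks }1. \tag{9}$$
This holds for $w$ and its shifts. For a fixed interval, the pattern of marks on it is a continuous function of the point with finitely many values, so (9) holds for all points of $\hat Y$.

For $j\in\mathbb Z$ let $A_j=\pi(\{(a,u)\in\hat Y:u_j=1\})$. The set $\{u_j=1\}$ is clopen and misses $Z$, so it is saturated and $A_j$ is clopen; moreover $\pi(y)\in A_j$ if and only if $u_j(y)=1$. By (7), $\hat f^k(\pi(y))\in A_j$ if and only if $u_{j+k}(y)=1$, for $k\ge0$. Thus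
$$\hat f^{-k}(A_j)=A_{j+k}\qquad(k\ge0,\ j\in\mathbb Z), \tag{10}$$
and (9), applied to the coordinates $0,\dots,L-1$, says that for every $z\in\hat X$
$$\#\{0\le k<L:\hat f^k(z)\in A_0\}\le\frac{L}{n+1}+2\ell_n .$$
Let $\nu$ be an $\hat f$-invariant Borel probability measure. Integrating over $\nu$, the left side gives $L\,\nu(A_0)$, so
$$\nu(A_0)\le\frac1{n+1}+\frac{2\ell_n}{L}.$$
Let $L\to\infty$ and then $n\to\infty$: $\nu(A_0)=0$. For $j\ge0$, (10) gives $A_j=\hat f^{-j}(A_0)$, so $\nu(A_j)=0$. For $j<0$, (10) gives $\hat f^{-|j|}(A_j)=A_0$, so $\nu(A_j)=\nu(A_0)=0$. A point of $\hat Y$ is outside $Z$ exactly when it has a mark $1$ somewhere, so $\hat X\setminus i(X)=\bigcup_{j\in\mathbb Z}A_j$, a countable union of null sets. Hence $\nu(i(X))=1$.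

Since $i$ conjugates $f$ to $\hat f|_{i(X)}$, the invariant measures of $\hat f$ are exactly the $i_*\mu$ with $\mu$ an $f$-invariant Borel probability measure, and the metric entropies of $\mu$ and $i_*\mu$ are equal. By the variational principle, $h_{top}(\hat f)=h_{top}(f)$. This completes the proof of Theorem 1. $\blacksquare$

## Why half orbits fail: last exits from a neighborhood of $i(X)$

We turn to Theorem 2. In Test 1 the bad point was a limit of places where the sequence leaves a marked word for a long stretch near the fixed point. The general proof finds such places for any $\hat f$. Let (a) and (b) hold; (c) is not assumed.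

**Step 14 (neighborhoods).** *This step fixes what "near $i(X)$" and "very near $i(X)$" mean.* Since $i(X)$ is compact and $i(X)\ne\hat X$, there is a closed neighborhood $U$ of $i(X)$ with $U\ne\hat X$ (remove a small open ball around a point outside $i(X)$). For $n\in\mathbb N$ put
$$V_n=\bigcap_{k=0}^n\hat f^{-k}(\operatorname{int}U).$$
This set is open, it contains $i(X)$ because $\hat f(i(X))=i(X)\subseteq\operatorname{int}U$, and $\hat f^k(V_n)\subseteq\operatorname{int}U$ for $0\le k\le n$. It is nonempty, as $X\neq\emptyset$. Finally $\overline{\hat X\setminus U}\cap i(X)=\emptyset$, because $\hat X\setminus U$ is contained in the closed set $\hat X\setminus\operatorname{int}U$, which misses $i(X)$.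

**Step 15 (forward orbits).** *This step finds a point outside $i(X)$ whose forward orbit never leaves $U$.* Suppose, for contradiction, that every point outside $i(X)$ has a dense forward orbit. Let $z\notin i(X)$ and $z_t=\hat f^t(z)$ for $t\ge0$; all $z_t$ are outside $i(X)$ by (b). Some $t_0$ has $z_{t_0}\notin U$, because $\hat X\setminus U$ is open and nonempty. Fix $n$. The forward orbit of $z_{t_0}$ is dense, so some $t_1\ge t_0$ has $z_{t_1}\in V_n$, and $t_1\ne t_0$ because $V_n\subseteq U$. Let $t$ be the last time in $[t_0,t_1)$ with $z_t\notin U$, and put $p^{(n)}=z_t$. From time $t+1$ to time $t_1$ the orbit is in $U$ by the choice of $t$, and from $t_1$ to $t_1+n$ it is in $U$ by the choice of $V_n$. So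
$$p^{(n)}\notin U,\qquad \hat f^k(p^{(n)})\in U\quad\text{for }1\le k\le n .$$
Let $p$ be a limit point of $(p^{(n)})_n$. Then $p\in\overline{\hat X\setminus U}$, so $p\notin i(X)$ by Step 14. Since $U$ is closed and $\hat f$ continuous, $\hat f^k(p)\in U$ for all $k\ge1$. By (b), $\hat f(p)\notin i(X)$, and its forward orbit lies in the closed set $U\ne\hat X$, so it is not dense. This is a contradiction.

**Step 16 (negative halves).** *This step reverses time, and works with full orbits because backward images are not unique.* Suppose, for contradiction, that every full orbit of every point outside $i(X)$ has a dense negative half. By (b) there is a full orbit $\bar z$ of a point outside $i(X)$, and all $z_t$ are then outside $i(X)$. By assumption there is $t_0\le0$ with $z_{t_0}\notin U$. Fix $n$. Apply the assumption to the full orbit $(z_{t_0+k})_{k\in\mathbb Z}$ of $z_{t_0}$: there is $t_1\le t_0$ with $z_{t_1}\in V_n$, and $t_1\neq t_0$ because $V_n\subseteq U$. Let $t$ be the first time in $(t_1,t_0]$ with $z_t\notin U$. Since $z_{t_1},\dots,z_{t_1+n}$ are in $U$, we have $t-t_1>n$. So for $1\le k\le n$ the time $t-k$ lies strictly between $t_1$ and $t$, and $z_{t-k}\in U$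 by the choice of $t$.

Put $\bar p^{(n)}=(z_{t+k})_{k\in\mathbb Z}$. By compactness of $\varprojlim(\hat X,\hat f)$, a subsequence converges to a full orbit $\bar p$. It satisfies $p_0\in\overline{\hat X\setminus U}$, and $p_{-k}\in U$ for all $k\ge1$ since $U$ is closed. By Step 14, $p_0\notin i(X)$. Hence $p_{-1}\notin i(X)$, since $\hat f(i(X))=i(X)$. The full orbit $(p_{k-1})_{k\in\mathbb Z}$ of $p_{-1}$ has negative half $\{p_{-1},p_{-2},\dots\}\subseteq U$, and $U$ is closed and different from $\hat X$. So this negative half is not dense, a contradiction. This proves Theorem 2. $\blacksquare$
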